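\title{Descent for complexes of vector bundles over a soft sheaf of rings: hypercovers versus \v{C}ech covers}

\begin{abstract}
Let $X$ be a compact Hausdorff space with a soft sheaf of rings $\mathcal{A}$, and let $\mathfrak{L}(U)$ be the dg-category of bounded complexes of locally free $\mathcal{A}$-modules of finite rank on an open set $U$. We disprove the conjecture that $\mathfrak{L}(X)$ is the homotopy limit of $\mathfrak{L}(U_\bullet)$ for every hypercover $U_\bullet$ of $X$; the counterexample has $\mathcal{A}$ the sheaf of continuous real functions. We show that full faithfulness holds for all hypercovers exactly when $\mathcal{A}$ has no higher cohomology on any open subset of $X$, that the conjecture holds when all open subsets of $X$ are paracompact, and that it holds for \v{C}ech nerves of open covers when $\mathcal{A}$ is commutative.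
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Let $(X,\mathcal{A})$ be a ringed space, with $\mathcal{A}$ a sheaf of not necessarily commutative rings. Modules are right modules, and \emph{compact} means compact Hausdorff. A sheaf on $X$ is \emph{soft} if every section over a closed subset extends to a section over $X$. A \emph{bundle} on an open set $U\subset X$ is an $\mathcal{A}|_U$-module that is locally free of finite rank.

Let $\mathfrak{L}(U)$ be the dg-category of bounded complexes of bundles on $U$. The morphism complex $\mathfrak{L}(U)(E,F)$ has degree-$n$ part $\prod_p\operatorname{Hom}_{\mathcal{A}|_U}(E^p,F^{p+n})$ and differential $d\phi=d_F\phi-(-1)^n\phi d_E$. Restriction makes $\mathfrak{L}$ a presheaf of dg-categories. For a dg-category $C$, the category $H^0(C)$ has the same objects and morphism groups $H^0(C(x,y))$; thus $H^0(\mathfrak{L}(U))$ is the category of complexes and chain maps up to homotopy. A dg-functor is \emph{quasi-fully faithful} if it induces quasi-isomorphisms of morphism complexes, and a \emph{quasi-equivalence} if moreover it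 is essentially surjective on $H^0$.

We consider formal disjoint unions $V=\coprod_{a\in A}V_a$ of open subsets of $X$, the empty set being allowed. A map $V\to W=\coprod_{b\in B}W_b$ is a map $f\colon A\to B$ with $V_a\subset W_{f(a)}$, and it is a \emph{cover} if $W_b=\bigcup_{f(a)=b}V_a$ for every $b$. Limits over $X$ are formed by taking limits of index sets and intersections of open sets. Put $\mathfrak{L}(\coprod_aV_a)=\prod_a\mathfrak{L}(V_a)$, and $\mathcal{S}(\coprod_aV_a)=\prod_a\mathcal{S}(V_a)$ for a sheaf $\mathcal{S}$.

A simplicial object $U_\bullet$ in this category consists of a simplicial set $I_\bullet$ and open sets $U_{n,a}$, $a\in I_n$, with $U_{n,a}\subset U_{m,\alpha^*a}$ for all $\alpha\colon[m]\to[n]$ in $\Delta$. It is a \emph{hypercover} if $U_n\to(\operatorname{cosk}_{n-1}U_\bullet)_n$ is a cover for every $n\ge0$. The components of $(\operatorname{cosk}_{n-1}U_\bullet)_n$ are indexed by the simplicial maps $\partial\Delta^n\to I_\bullet$, that is, by the compatible families of proper faces, and the component is the intersection of the open sets attached to these faces (it is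 $X$ for $n=0$). So the $U_{0,a}$ cover $X$; each $U_{0,a}\cap U_{0,b}$ is covered by the $U_{1,e}$ with $e$ an edge from $a$ to $b$; and so on. The basic example is the \emph{\v{C}ech nerve} of an open cover $\{U_i\}$ of $X$, where $I_n$ is the set of all tuples $(i_0,\dots,i_n)$ and the components are the intersections $U_{i_0\dots i_n}=U_{i_0}\cap\dots\cap U_{i_n}$. A general hypercover may refine the intersections at every stage.

A hypercover gives a cosimplicial dg-category $[n]\mapsto\mathfrak{L}(U_n)$, with $(\alpha_*E)_a=E_{\alpha^*a}|_{U_{n,a}}$, and restriction from $X$ gives a natural functor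
\[
\theta\colon\mathfrak{L}(X)\longrightarrow\operatorname{holim}\mathfrak{L}(U_\bullet)
\]
to its homotopy limit, taken in the homotopy theory of dg-categories up to quasi-equivalence. The problem we study comes from Wei's paper \cite{Wei}.

\medskip
\noindent\textbf{Conjecture.} \emph{If $X$ is compact and $\mathcal{A}$ is soft, then $\theta$ is a quasi-equivalence for every hypercover $U_\bullet$ of $X$.}

\subsection{What one would guess}

An object of the homotopy limit is, roughly, a complex on each $U_{0,a}$, homotopy equivalences between these on the $U_{1,e}$, homotopies on the $U_{2,\sigma}$, and so on. We shall see that the endomorphisms of $\theta\mathcal{A}$ have cohomology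
\begin{equation}\label{eq:endo}
H^n\bigl(\operatorname{holim}\mathfrak{L}(U_\bullet)(\theta\mathcal{A},\theta\mathcal{A})\bigr)\cong H^n\bigl(\mathcal{A}(U_0)\xrightarrow{\delta}\mathcal{A}(U_1)\xrightarrow{\delta}\mathcal{A}(U_2)\to\cdots\bigr),
\end{equation}
where $\delta=\sum_i(-1)^id_i^*$, while $\mathfrak{L}(X)(\mathcal{A},\mathcal{A})=\mathcal{A}(X)$ sits in degree $0$. So the conjecture requires the right side to vanish for $n\ge1$.

Take the \v{C}ech nerve of a cover $X=U_0\cup U_1$. The cocycle condition $s_{jk}-s_{ik}+s_{ij}=0$ forces $s_{00}=s_{11}=0$ and $s_{10}=-s_{01}$ and leaves $s_{01}$ free, so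
\[
H^1=\mathcal{A}(U_0\cap U_1)\big/\bigl(\mathcal{A}(U_0)+\mathcal{A}(U_1)\bigr).
\]
For the constant sheaf $\mathbb{Z}$ on a circle covered by two arcs this is $\mathbb{Z}^2/\mathbb{Z}\ne0$, so some hypothesis on $\mathcal{A}$ is needed. If $\mathcal{A}$ is soft and $X$ compact, there are $\chi_0,\chi_1\in\mathcal{A}(X)$ with sum $1$ and with $\chi_i$ supported in $U_i$; then $f=f\chi_1+f\chi_0$, where $f\chi_1$ extends by zero to $U_0$ and $f\chi_0$ to $U_1$, and $H^1=0$. Compactness also keeps the glued complexes bounded. For $X=\mathbb{N}$ discrete, $\mathcal{A}=\mathbb{Z}$ and the cover by points, the restrictions of the complex with stalk $\mathbb{Z}[n]$ at $n$ form an object of the homotopy limit, and no bounded complex on $X$ is homotopy equivalent to $\mathbb{Z}[n]$ at every $n$.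

Both hypotheses look adequate, and one would guess that the passage from \v{C}ech nerves to hypercovers changes nothing, since both compute the cohomology of $X$. The guess overlooks one point. The partition of unity above lives on $X$ and is subordinate to a cover of $X$. A hypercover can contain, in degree $1$, a cover $V=P\cup Q$ of an open subset $V$, and softness on $X$ gives no partition of unity on $V$ subordinate to $\{P,Q\}$. The quotient $\mathcal{A}(P\cap Q)/(\mathcal{A}(P)+\mathcal{A}(Q))$ can then be nonzero, and it reappears in \eqref{eq:endo} one degree higher.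

\subsection{Results}

Let $\mathcal{C}_X$ be the sheaf of continuous real functions on $X$.

\begin{theorem}\label{thm:A}
There are a compact Hausdorff space $X$, with $\mathcal{A}=\mathcal{C}_X$ soft, and a hypercover $U_\bullet$ of $X$, with finitely many components in each degree and $U_n=(\operatorname{cosk}_1U_\bullet)_n$ for $n\ge2$, such that
\[
H^2\bigl(\operatorname{holim}\mathfrak{L}(U_\bullet)(\theta\mathcal{A},\theta\mathcal{A})\bigr)\ne0,\qquad H^2\bigl(\mathfrak{L}(X)(\mathcal{A},\mathcal{A})\bigr)=0 .
\]
Thus $\theta$ is not quasi-fully faithful, and the conjecture is false.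
\end{theorem}

\begin{theorem}\label{thm:B}
Let $X$ be compact and $\mathcal{A}$ soft. Then $\theta$ is quasi-fully faithful for every hypercover of $X$ if and only if $H^q(V,\mathcal{A})=0$ for all open $V\subset X$ and all $q\ge1$.
\end{theorem}

\begin{theorem}\label{thm:C}
Let $X$ be compact and $\mathcal{A}$ soft. Suppose that
\begin{itemize}
\item[$(\ast)$] $H^q(V,\mathcal{H}om(E,F))=0$ for all $q\ge1$, all open $V\subset X$ and all bundles $E,F$ on $V$.
\end{itemize}
Then $\theta$ is a quasi-equivalence for every hypercover of $X$. Condition $(\ast)$ holds if every open subset of $X$ is paracompact, for example if $X$ is metrizable.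
\end{theorem}

\begin{theorem}\label{thm:D}
Let $X$ be compact, $\mathcal{A}$ soft, and $U_\bullet$ the \v{C}ech nerve of an open cover of $X$. Then $\theta$ is quasi-fully faithful. It is a quasi-equivalence if there are a soft sheaf of rings $\mathcal{R}$ on $X$ and a homomorphism $\mathcal{R}\to Z(\mathcal{A})$ to the center of $\mathcal{A}$, for example if $\mathcal{A}$ is commutative.
\end{theorem}

We do not settle whether $(\ast)$ is necessary in Theorem~\ref{thm:C}, nor whether essential surjectivity in Theorem~\ref{thm:D} holds without the sheaf $\mathcal{R}$.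

Section~\ref{sec:holim} extracts from the definition of the homotopy limit the few facts that are used later. The counterexample in Section~\ref{sec:counter} needs only \eqref{eq:endo}. Section~\ref{sec:soft} collects what softness gives on $X$ itself, and Sections~\ref{sec:B}, \ref{sec:C} and~\ref{sec:D} prove Theorems~\ref{thm:B}, \ref{thm:C} and~\ref{thm:D}.

\subsection{Conventions}

We fix a commutative ring $k$ such that $\mathcal{A}$ is a sheaf of $k$-algebras ($k=\mathbb{Z}$ always works); dg-categories are $k$-linear. Complexes are cohomological, $E[1]^i=E^{i+1}$ with differential $-d$, and the cone of $u\colon E\to N$ has terms $N^i\oplus E^{i+1}$ and differential $d(n,e)=(dn+ue,-de)$. For complexes of modules on $V$, $\operatorname{Hom}^\bullet(E,F)$ is defined by the same formula as $\mathfrak{L}(V)(E,F)$, and $\mathcal{H}om^\bullet(E,F)$ is the complex of sheaves $W\mapsto\operatorname{Hom}^\bullet(E|_W,F|_W)$. Spaces, sheaves and index sets belong to a fixed universe, and dg-categories of sheaves are small with respect to a larger one.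

\section{The homotopy limit of a cosimplicial dg-category}\label{sec:holim}

\subsection{Total complexes}

For a cosimplicial complex $K^\bullet$ of $k$-modules, let $\operatorname{Tot}K=\prod_nK^n[-n]$ be the product total complex: its degree-$m$ part is $\prod_{n\ge0}(K^n)^{m-n}$, and its differential is $D=\delta+(-1)^nd$ on $K^n$, with $\delta$ the alternating sum of the cofaces. An augmentation $K^{-1}\to K^0$ equalizing the two cofaces gives a chain map $K^{-1}\to\operatorname{Tot}K$. The \emph{$s$-th row} is the complex $0\to(K^{-1})^s\to(K^0)^s\to(K^1)^s\to\cdots$ with differential $\delta$.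

\begin{lemma}\label{lem:tot}
\begin{itemize}
\item[(a)] $\operatorname{Tot}$ sends levelwise quasi-isomorphisms to quasi-isomorphisms.
\item[(b)] If the rows have contractions $h$, $\delta h+h\delta=1$, that commute with $d$, then $K^{-1}\to\operatorname{Tot}K$ is a quasi-isomorphism.
\item[(c)] The same holds if all rows are exact and only finitely many are nonzero.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Passing to cones, it suffices to show that $\operatorname{Tot}K$ is acyclic if all $K^n$ are. Let $x=(x_n)$ be a cocycle whose first nonzero component is $x_p$. Then $dx_p=0$, so $x_p=(-1)^pdy_p$, and $x-Dy_p$ vanishes in levels $\le p$. Repeating this gives $y=(y_n)$ in the product with $Dy=x$.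

(b) On level $n\ge-1$ we have $Dh+hD=\delta h+h\delta+(-1)^{n-1}dh+(-1)^nhd=1$. So the total complex of the augmented object is contractible, and $\operatorname{Tot}K$ is a subcomplex of it whose connecting map is induced, up to sign, by the augmentation.

(c) The top nonzero row is a subobject; use induction on the number of nonzero rows and the five lemma.
\end{proof}

\subsection{The model}

In Tabuada's model structure \cite{Tab} on small dg-categories the weak equivalences are the quasi-equivalences, and the fibrations are the dg-functors that are surjective on morphism complexes and have the lifting property for isomorphisms on $H^0$. It is combinatorial, so $\operatorname{Fun}(\Delta,\mathrm{dgCat})$ carries the injective model structure, with objectwise cofibrations and weak equivalences \cite[A.2.8.2]{Lur}. The same holds for $\operatorname{Fun}(\Delta,Ch(k))$, where $Ch(k)$ has quasi-isomorphisms as weak equivalences and surjections as fibrations. Fibrant diagrams are meant in the injective sense.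

For a cosimplicial dg-category $C_\bullet$ choose an objectwise trivial cofibration $\iota\colon C_\bullet\to C'_\bullet$ to a fibrant diagram. Then
\[
\operatorname{holim}C_\bullet=\widehat{C}:=\lim C'_\bullet .
\]
An object of $\widehat{C}$ is a family $M=(M_n)$ with $\alpha_*M_m=M_n$ for all $\alpha\colon[m]\to[n]$, and $\widehat{C}(x,y)=\lim_nC'_n(x_n,y_n)$. We omit $\iota$ from the notation when no confusion can arise. Two formal facts are used repeatedly. A map $A_\bullet\to C'_\bullet$ extends along any objectwise trivial cofibration $A_\bullet\to B_\bullet$; in particular a map $C_\bullet\to D_\bullet$ extends to $C'_\bullet\to D'_\bullet$ and so induces $\widehat{C}\to\widehat{D}$. And $\lim$ is right Quillen, its left adjoint being the constant diagram functor, so by Ken Brown's lemma it sends objectwise quasi-equivalences of fibrant diagrams to quasi-equivalences.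

The diagram $C'_\bullet$ is not explicit, but the morphism complexes of its limit are.

\begin{lemma}\label{lem:hom}
For $x,y\in\widehat{C}$ the map $\widehat{C}(x,y)\to\operatorname{Tot}C'_\bullet(x_\bullet,y_\bullet)$, $\phi\mapsto(\phi_0,0,0,\dots)$, is a quasi-isomorphism. If $x,y$ come from $\lim C_\bullet$, then $\operatorname{Tot}C_\bullet(x_\bullet,y_\bullet)\to\operatorname{Tot}C'_\bullet(x_\bullet,y_\bullet)$ is a quasi-isomorphism too.
\end{lemma}

\begin{proof}
We first show that $K^n=C'_n(x_n,y_n)$ is a fibrant diagram of complexes. A dg-category under $k\sqcup k$ is a triple $(C;x,y)$ with two chosen objects. The functor $(C;x,y)\mapsto C(x,y)$ to $Ch(k)$ has the left adjoint $M\mapsto I_M$, where $I_M$ has objects $0,1$ with endomorphisms $k$, and $I_M(0,1)=M$, $I_M(1,0)=0$. The right adjoint preserves fibrations and weak equivalences by their description above, so $M\mapsto I_M$ preserves cofibrations and trivial cofibrations. Applied objectwise to diagrams it preserves objectwise trivial cofibrations, so its right adjoint on diagrams preserves fibrant objects.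

For a diagram $N\colon\Delta\to Ch(k)$ let $\operatorname{Hom}_\Delta(N,K)$ be the complex of natural graded maps. If $A\to B$ is an objectwise trivial cofibration, then $\operatorname{Hom}_\Delta(B,K)\to\operatorname{Hom}_\Delta(A,K)$ is a trivial fibration: by adjunction, lifting against a cofibration $S\to T$ of $Ch(k)$ amounts to extending maps to $K$ along $A\otimes T\sqcup_{A\otimes S}B\otimes S\to B\otimes T$, which is an objectwise trivial cofibration by the pushout-product axiom in $Ch(k)$. By Ken Brown's lemma, $\operatorname{Hom}_\Delta(-,K)$ sends objectwise quasi-isomorphisms of objectwise cofibrant diagrams to quasi-isomorphisms. Apply this to the augmentation $N\to k$, where $N([n])$ is the chain complex of the simplex $\Delta^n$, with $k[\operatorname{Hom}_\Delta([p],[n])]$ in degree $-p$; bounded above complexes of free modules are cofibrant. Now $\operatorname{Hom}_\Delta(k,K)=\lim K$, and by Yoneda's lemma $\operatorname{Hom}_\Delta(N,K)=\prod_pK^p[-p]$, which is $\operatorname{Tot}K$ after a change of signs of the components. The last claim is Lemma~\ref{lem:tot}(a).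
\end{proof}

\begin{corollary}\label{cor:ff}
Let $(X,\mathcal{A})$ be a ringed space and $U_\bullet$ a hypercover. Then \eqref{eq:endo} holds, and $\theta$ is quasi-fully faithful if and only if
\[
0\to\mathcal{M}(X)\to\mathcal{M}(U_0)\to\mathcal{M}(U_1)\to\cdots
\]
is exact for $\mathcal{M}=\mathcal{H}om(B,B')$ and all bundles $B,B'$ on $X$.
\end{corollary}

\begin{proof}
By Lemma~\ref{lem:hom}, $\theta$ acts on morphisms from $E$ to $F$, up to quasi-isomorphism, as the augmentation $\mathcal{E}(X)\to\operatorname{Tot}\mathcal{E}(U_\bullet)$ for $\mathcal{E}=\mathcal{H}om^\bullet(E,F)$. Taking $E=B$, $F=B'$ in degree $0$ gives \eqref{eq:endo} and necessity. Since $\mathcal{E}$ is bounded with terms finite sums of sheaves $\mathcal{H}om(E^i,F^j)$, sufficiency is Lemma~\ref{lem:tot}(c).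
\end{proof}

\subsection{Working with objects}

To build objects of $\widehat{C}$ inductively we need cones. A \emph{strict cone} of a closed degree-$0$ morphism $f\colon x\to y$ is an object $z$ with morphisms $a\colon y\to z$, $b\colon x\to z$, $p\colon z\to y$, $q\colon z\to x$ of degrees $0,-1,0,1$ such that $pa=1$, $qb=1$, $pb=0$, $qa=0$, $ap+bq=1$, $da=0$, $db=af$. A \emph{strict shift} of $x$ is an object with a closed invertible morphism of degree $\pm1$ from $x$. Being given by equations, these structures are preserved by dg-functors. The Bondal--Kapranov hull $C\subset\operatorname{pretr}(C)$ adjoins strict shifts and iterated strict cones; it is functorial, preserves quasi-equivalences, and $H^0(\operatorname{pretr}C)$ is triangulated and generated by $C$ under shifts and cones. Call $C$ \emph{pretriangulated} if $C\to\operatorname{pretr}(C)$ is a quasi-equivalence. Then $H^0(C)$ is triangulated, and dg-functors between such categories induce exact functors.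

\begin{lemma}\label{lem:formal}
\begin{itemize}
\item[(i)] A closed degree-$0$ morphism $f\colon x\to y$ of $\widehat{C}$ is invertible in $H^0(\widehat{C})$ if and only if $f_0$ is invertible in $H^0(C'_0)$.
\item[(ii)] If all $C_n$ have strict shifts and cones and $\widehat{C}$ is nonempty, then $\widehat{C}$ and all $C'_n$ are pretriangulated.
\item[(iii)] If $C_\bullet\to D_\bullet$ is levelwise quasi-fully faithful, or a levelwise quasi-equivalence, then $\widehat{C}\to\widehat{D}$ has the same property.
\item[(iv)] For $M\in\widehat{C}$ choose $\tilde{M}_n\in C_n$ and closed morphisms $\mu_n\colon\tilde{M}_n\to M_n$ invertible in $H^0(C'_n)$. Then $\phi_\alpha=\mu_n^{-1}\circ\alpha_*(\mu_m)$ defines isomorphisms $\phi_\alpha\colon\alpha_*\tilde{M}_m\to\tilde{M}_n$ in $H^0(C_n)$, for $\alpha\colon[m]\to[n]$, with $\phi_{\mathrm{id}}=1$ and $\phi_{\beta\alpha}=\phi_\beta\circ\beta_*(\phi_\alpha)$.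
\end{itemize}
\end{lemma}

\begin{proof}
(i) We have $f_n=\alpha_*f_0$ for any $\alpha\colon[0]\to[n]$. So if $f_0$ is invertible, all $f_n$ are, composition with $f$ is a quasi-isomorphism $\widehat{C}(z,x)\to\widehat{C}(z,y)$ for all $z$ by Lemmas~\ref{lem:tot}(a) and~\ref{lem:hom}, and $f$ is invertible by Yoneda's lemma. The converse holds for any functor.

(ii) The maps $C_n\to\operatorname{pretr}(C_n)\to\operatorname{pretr}(C'_n)$ and $C_n\to C'_n$ are quasi-equivalences, hence so is $C'_n\to\operatorname{pretr}(C'_n)$. Let $C''_\bullet$ be a fibrant replacement of $\operatorname{pretr}(C'_\bullet)$; then $j\colon\widehat{C}\to\lim C''_\bullet$ is a quasi-equivalence. For closed $f$ in $\widehat{C}$ the cones of the $f_n$ in $\operatorname{pretr}(C'_n)$, with their maps $a,b,p,q$, are strictly compatible by functoriality, so they form a strict cone $z$ of $j(f)$ in $\lim C''_\bullet$. Choose $c\in\widehat{C}$ with $j(c)\cong z$. As $\operatorname{pretr}(j)$ is a quasi-equivalence, $c$ is isomorphic in $H^0(\operatorname{pretr}\widehat{C})$ to the cone of $f$. The same argument with the invertible maps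 of degree $\pm1$ treats shifts. So the essential image of $\widehat{C}$ in $H^0(\operatorname{pretr}\widehat{C})$ is closed under shifts and cones, and is everything.

(iii) Every object of $C'_n$ is isomorphic in $H^0$ to one from $C_n$, so $C'_n\to D'_n$ inherits the property. Use Lemmas~\ref{lem:tot}(a) and~\ref{lem:hom} in the first case, and Ken Brown's lemma in the second.

(iv) The target of $\alpha_*(\mu_m)$ is $\alpha_*M_m=M_n$, and $H^0(C_n)\to H^0(C'_n)$ is fully faithful. For $\beta\colon[n]\to[p]$, both sides of the last identity equal $\mu_p^{-1}\circ\beta_*\alpha_*(\mu_m)$.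
\end{proof}

\section{The counterexample}\label{sec:counter}

\subsection{A hypercover that sees a cover of an open subset}\label{sec:graph}

Let $V\subset X$ be open and $\{V_i\}_{i\in S}$ an open cover of $V$. We want the cover $\{V_i\}$ to appear in degree $1$. Take $U_0=X\sqcup V$; then $U_0\times_XU_0$ has components $X,V,V,V$, and we refine the two mixed ones. Consider the graph with vertices $0,1$, loops $\iota_0,\iota_1$, and edges $p_i\colon0\to1$ and $\bar{p}_i\colon1\to0$ for $i\in S$, with open sets
\[
U_{\iota_0}=X,\qquad U_{\iota_1}=V,\qquad U_{p_i}=U_{\bar{p}_i}=V_i .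
\]
Let $I_n$ be the set of families $\sigma=(v_i;e_{ij})_{0\le i\le j\le n}$ with $v_i\in\{0,1\}$, $e_{ij}$ an edge from $v_i$ to $v_j$, and $e_{ii}=\iota_{v_i}$. Put $\alpha^*\sigma=(v_{\alpha(i)};e_{\alpha(i)\alpha(j)})$ and $U_{n,\sigma}=\bigcap_{i\le j}U_{e_{ij}}$.

\begin{lemma}\label{lem:graph}
$U_\bullet$ is a hypercover of $X$ with $U_0=X\sqcup V$, $U_1=\coprod_eU_e$ over all edges $e$, and $U_n=(\operatorname{cosk}_1U_\bullet)_n$ for $n\ge2$. If $S$ is finite, so is every $I_n$.
\end{lemma}

\begin{proof}
The edges of $\alpha^*\sigma$ are among those of $\sigma$, so $U_{n,\sigma}\subset U_{m,\alpha^*\sigma}$. Each $U_e$ lies in the sets of the loops at its endpoints, which gives the description of $U_1$. In degree $0$ the component $X$ covers $X$. In degree $1$ the components $X,V,V,V$ of $U_0\times_XU_0$, with indices $(0,0),(0,1),(1,0),(1,1)$, are covered by $\{U_{\iota_0}\}$, $\{U_{p_i}\}$, $\{U_{\bar{p}_i}\}$, $\{U_{\iota_1}\}$. For $n\ge2$ every edge $(i,j)$ of $\Delta^n$ lies in a proper face, and a compatible family of proper faces amounts to an arbitrary choice of vertices $v_i$ and edges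 $e_{ij}$. So $U_n\to(\operatorname{cosk}_{n-1}U_\bullet)_n$ is a bijection on indices with the same open sets, and the same description shows $U_n=(\operatorname{cosk}_1U_\bullet)_n$.
\end{proof}

\subsection{The cocycle}

Let $V=P\cup Q$ be a cover by two open sets, with edges $p,\bar{p}$ for $P$ and $q,\bar{q}$ for $Q$ (Figure~\ref{fig:graph}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\node[circle,draw,inner sep=2pt] (a) at (0,0) {$0$};
\node[circle,draw,inner sep=2pt] (b) at (5,0) {$1$};
\draw[->] (a) to[bend left=55] node[above] {$p\colon P$} (b);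
\draw[->] (a) to[bend left=15] node[above] {$q\colon Q$} (b);
\draw[->] (b) to[bend left=15] node[below] {$\bar{q}\colon Q$} (a);
\draw[->] (b) to[bend left=55] node[below] {$\bar{p}\colon P$} (a);
\draw[->] (a) to[loop left] node[left] {$\iota_0\colon X$} (a);
\draw[->] (b) to[loop right] node[right] {$\iota_1\colon V$} (b);
\end{tikzpicture}
\caption{The graph defining the hypercover attached to $V=P\cup Q\subset X$. Each edge carries the indicated open set. An $n$-simplex is a choice of vertices $v_0,\dots,v_n$ and edges $v_i\to v_j$ for $i<j$, and it carries the intersection of the sets on its vertices (the loops) and edges.}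
\label{fig:graph}
\end{figure}

\begin{proposition}\label{prop:cocycle}
Let $X$ be a space, $\mathcal{A}=\mathcal{C}_X$, and $P,Q\subset X$ open. If some $f\in\mathcal{A}(P\cap Q)$ is not of the form $g+h$ with $g\in\mathcal{A}(P)$, $h\in\mathcal{A}(Q)$, then $H^2(\mathcal{A}(U_\bullet))\ne0$ for the hypercover of Figure~\ref{fig:graph}.
\end{proposition}

\begin{proof}
One simplex detects coboundaries. Let $\sigma_0\in I_2$ have vertices $(0,0,1)$ and edges $e_{01}=\iota_0$, $e_{12}=q$, $e_{02}=p$, so that $U_{2,\sigma_0}=P\cap Q$. For $\lambda\in\mathcal{A}(U_1)$,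
\[
(\delta\lambda)_{\sigma_0}=\lambda_q-\lambda_p+\lambda_{\iota_0}=\lambda_q-(\lambda_p-\lambda_{\iota_0}|_P)\in\mathcal{A}(P)+\mathcal{A}(Q).
\]
It therefore suffices to find a cocycle $c\in\mathcal{A}(U_2)$ with $c_{\sigma_0}=-f$.

The equation $f=g+h$ can be solved if continuity is dropped, so we work in the sheaf $\mathcal{B}\supset\mathcal{A}$ of all real functions. Let $\beta_P\in\mathcal{B}(P)$ be $f$ on $P\cap Q$ and $0$ elsewhere, and let $\beta_Q=0\in\mathcal{B}(Q)$. Since $\beta_P-\beta_Q=f$ is continuous on $P\cap Q$, the two functions define a section $\bar{\beta}$ of $\mathcal{B}/\mathcal{A}$ over $V$. Put $b=(0,\bar{\beta})\in(\mathcal{B}/\mathcal{A})(X\sqcup V)$. On an edge $e\colon v\to w$ we have $(\delta b)_e=b_w-b_v$; this is $0$ on loops and $\pm\bar{\beta}$ on the other edges, where it lifts to $\mathcal{B}$ because these edges carry only $P$ or $Q$. Explicitly, $\delta b$ is the image of $\tau\in\mathcal{B}(U_1)$ given by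
\[
\tau_{\iota_0}=\tau_{\iota_1}=0,\qquad\tau_p=\beta_P,\quad\tau_q=\beta_Q,\quad\tau_{\bar{p}}=-\beta_P,\quad\tau_{\bar{q}}=-\beta_Q .
\]
Let $c=\delta\tau\in\mathcal{B}(U_2)$. Its image in $(\mathcal{B}/\mathcal{A})(U_2)$ is $\delta\delta b=0$, so $c\in\mathcal{A}(U_2)$. Also $\delta c=\delta\delta\tau=0$, and $c_{\sigma_0}=\tau_q-\tau_p+\tau_{\iota_0}=\beta_Q-\beta_P=-f$.
\end{proof}

\subsection{The space}

We need a compact $X$ and open sets $P,Q$ on which continuity imposes incompatible rigidity. The tool is that a continuous function on the one-point compactification of an uncountable discrete set is constant outside a countable set.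

Let $D=D'\sqcup D''$ be discrete with $D'$ and $D''$ uncountable, let $D^+=D\cup\{\infty\}$ and $\mathbb{N}^+=\mathbb{N}\cup\{\infty\}$ be the one-point compactifications, and put
\[
X=D^+\times\mathbb{N}^+,\qquad P=D^+\times\mathbb{N},\qquad Q=D\times\mathbb{N}^+ .
\]
Then $X$ is compact, $P$ and $Q$ are open, $V=P\cup Q=X\setminus\{(\infty,\infty)\}$, and $P\cap Q=D\times\mathbb{N}$ is discrete, so every function on it is continuous. Let $f(d,n)=1$ if $d\in D''$ and $n$ is even, and $f(d,n)=0$ otherwise.

\begin{lemma}\label{lem:plank}
There are no continuous $g$ on $P$ and $h$ on $Q$ with $f=g+h$ on $P\cap Q$.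
\end{lemma}

\begin{proof}
Suppose $f=g+h$. The neighborhoods of $\infty$ in $D^+$ are cofinite, so by continuity of $g$ at $(\infty,n)$ the set $\{d:|g(d,n)-g(\infty,n)|>1/m\}$ is finite for each $m\ge1$. Hence $g(d,n)=g(\infty,n)$ for $d$ outside a countable set $D_n$. Choose $d'\in D'$ and $d''\in D''$ outside $\bigcup_nD_n$. Then $g(d',n)=g(d'',n)$ for all $n$, so
\[
f(d'',n)-f(d',n)=h(d'',n)-h(d',n).
\]
The right side converges as $n\to\infty$, by continuity of $h$ at $(d'',\infty)$ and $(d',\infty)$. The left side is $1$ for even $n$ and $0$ for odd $n$.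
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The sheaf $\mathcal{C}_X$ is soft: a section over a closed set $K$ extends to an open set $O\supset K$ \cite[II.3.3.1]{God}; multiply it by a continuous function equal to $1$ near $K$ with support in $O$, and extend by zero. Take the hypercover of Figure~\ref{fig:graph}, which has the stated shape by Lemma~\ref{lem:graph}. By Lemma~\ref{lem:plank}, Proposition~\ref{prop:cocycle} and \eqref{eq:endo}, the group $H^2$ in the homotopy limit is nonzero, while $\mathfrak{L}(X)(\mathcal{A},\mathcal{A})=\mathcal{A}(X)$ is concentrated in degree $0$.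
\end{proof}

\begin{remark}\label{rem:H1}
A partition of unity $\chi_P+\chi_Q=1$ on $V$ subordinate to $\{P,Q\}$ would give $f=f\chi_Q+f\chi_P$ with summands extending by zero to $P$ and $Q$; so none exists. Moreover $H^1(V,\mathcal{C}_X)\ne0$: the sheaf $\mathcal{B}$ is flabby, so $H^1(V,\mathcal{A})$ is the cokernel of $\mathcal{B}(V)\to(\mathcal{B}/\mathcal{A})(V)$, and a lift $\gamma$ of $\bar{\beta}$ would give $f=(\beta_P-\gamma)+(\gamma-\beta_Q)$ with continuous summands. Uncountability cannot be dropped: for countable $D$ the space $X$ is metrizable and Theorem~\ref{thm:C} applies.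
\end{remark}

\section{Modules over a soft sheaf of rings}\label{sec:soft}

In this section $X$ is compact and $\mathcal{A}$ is soft, unless stated otherwise. We use three facts from Godement's book, valid on a paracompact space $Y$: a section over a closed set extends to an open neighborhood \cite[II.3.3.1]{God}; a sheaf is soft if every point has a neighborhood $O$ such that every section over a closed subset of $Y$ contained in $O$ extends to $O$ \cite[II.3.4.1]{God}; and a soft sheaf has no higher cohomology on $Y$ \cite[II.4.4.3]{God}. The support of a section, the set where its germ is nonzero, is closed. If $\mathcal{R}$ is a soft sheaf of rings on $X$ and $K\subset O$ with $K$ closed and $O$ open, the section equal to $1$ on $K$ and $0$ on $X\setminus O$ extends to a \emph{cut-off} $\chi\in\mathcal{R}(X)$, with germ $1$ at the points of $K$ and support in $O$.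

\begin{lemma}\label{lem:S1}
If $\mathcal{R}$ is a soft sheaf of rings on $X$, every left or right $\mathcal{R}$-module $\mathcal{M}$ is soft. Hence $H^q(X,\mathcal{M})=0$ for $q\ge1$, and $\Gamma(X,-)$ is exact on $\mathcal{R}$-modules.
\end{lemma}

\begin{proof}
Extend a section $s$ over a closed $K$ to an open $O\supset K$, multiply it by a cut-off for $K\subset O$, and extend by zero.
\end{proof}

Since $\mathcal{A}$ is not commutative, $\mathcal{H}om(B,\mathcal{M})$ is not an $\mathcal{A}$-module. It is a module over $\mathcal{E}nd(B)$, and this suffices.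

\begin{lemma}\label{lem:S2}
Let $B$ be a bundle on $X$. Then $\mathcal{E}nd(B)$ is soft, $\operatorname{Hom}(B,-)$ is exact on $\mathcal{A}$-modules, and $B$ is a direct summand of some $\mathcal{A}^n$. Every $\mathcal{A}$-module of finite type is generated by finitely many global sections.
\end{lemma}

\begin{proof}
On an open $O$ with $B|_O\cong\mathcal{A}^r$, a section of $\mathcal{E}nd(B)$ over a closed $K\subset O$ is a matrix of sections of $\mathcal{A}$ over $K$, and these extend to $X$. So $\mathcal{E}nd(B)$ is soft by the local criterion. The functor $\mathcal{H}om(B,-)$ is exact and takes values in $\mathcal{E}nd(B)$-modules, so $\operatorname{Hom}(B,-)=\Gamma(X,\mathcal{H}om(B,-))$ is exact by Lemma~\ref{lem:S1}. If $\mathcal{M}$ is generated near $x$ by finitely many sections, their germs at $x$ extend to global sections, $\mathcal{M}$ being soft; these agree with the given ones near $x$, so they generate $\mathcal{M}$ near $x$. Finitely many such neighborhoods cover $X$. Thus there is a surjection $\mathcal{A}^n\to B$, and the identity of $B$ lifts along it.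
\end{proof}

The next lemma is the computation of the introduction in general form. The module lives on an arbitrary open $V$, but the ring and the cover live on $X$.

\begin{lemma}\label{lem:S3}
Let $\mathcal{R}$ be a soft sheaf of rings on $X$, $\{W_i\}$ an open cover of $X$, $V\subset X$ open and $\mathcal{M}$ an $\mathcal{R}|_V$-module. Then the augmented \v{C}ech complex over all tuples,
\[
0\to\mathcal{M}(V)\to\prod_i\mathcal{M}(V\cap W_i)\to\prod_{i,j}\mathcal{M}(V\cap W_{ij})\to\cdots,
\]
is exact.
\end{lemma}

\begin{proof}
Let $W_1,\dots,W_r$ be a finite subcover, $K_j\subset W_j$ closed sets covering $X$, and $\eta_j$ cut-offs for $K_j\subset W_j$. Put $\pi_j=(1-\eta_1)\cdots(1-\eta_j)$, $\pi_0=1$, and $\chi_j=\pi_{j-1}\eta_j=\pi_{j-1}-\pi_j$. Then $\chi_j$ has support in $W_j$, and $\sum_j\chi_j=1-\pi_r=1$ because at each point some $1-\eta_j$ has germ $0$. For a right module set $(hs)_{i_0\dots i_{p-1}}=\sum_js_{ji_0\dots i_{p-1}}\chi_j$, each term extended by zero to $V\cap W_{i_0\dots i_{p-1}}$. Then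
\[
(h\delta s)_{i_0\dots i_p}=\sum_j\Bigl(s_{i_0\dots i_p}-\sum_l(-1)^ls_{ji_0\dots\widehat{i_l}\dots i_p}\Bigr)\chi_j=s_{i_0\dots i_p}-(\delta hs)_{i_0\dots i_p}.
\]
For a left module multiply by $\chi_j$ on the left.
\end{proof}

\subsection{Perfect complexes}

Gluing will produce a complex on $X$ that is only locally equivalent to a complex of bundles; we must then find a global model. Let $D(V)$ be the derived category of $\mathcal{A}|_V$-modules. A complex $J$ on $V$ is \emph{K-injective} if $\operatorname{Hom}^\bullet(S,J)$ is acyclic for every acyclic $S$; then $\operatorname{Hom}_{D(V)}(N,J[s])=H^s\operatorname{Hom}^\bullet(N,J)$ for all $N$. Every complex has a quasi-isomorphism to a K-injective one \cite{Spa}. For an open inclusion $j\colon W\to V$, extension by zero $j_!$ is exact and left adjoint to restriction, so $J|_W$ is K-injective if $J$ is. A complex $N$ is \emph{perfect} if every point has a neighborhood $V$ such that $N|_V$ is isomorphic in $D(V)$ to a bounded complex of finitely generated free modules.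

\begin{lemma}\label{lem:local}
Let $V$ be open in any ringed space and $x\in V$.
\begin{itemize}
\item[(a)] Let $Q$ be a bounded complex of bundles on $V$ with $H^i(Q)=0$ for $i\ge m$. Then near $x$ the sequences $0\to Z^{i-1}\to Q^{i-1}\to Z^i\to0$ split for $i\ge m$. If $Q$ is acyclic, it is contractible near $x$.
\item[(b)] Let $E$ be a bounded complex of finitely generated free modules on $V$ and $G$ any complex. Every morphism $E\to G$ in $D(V)$ is represented by a chain map near $x$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Shrink $V$ so that all $Q^i$ are free, and argue by descending induction; in the top degree $Z^i=Q^i$. Suppose $i\ge m$ and $\pi\colon Q^i\to Z^i$ is a projection. Near $x$ lift the images under $\pi$ of a basis of $Q^i$ along the surjection $d\colon Q^{i-1}\to Z^i$. This gives a splitting $s\colon Z^i\to Q^{i-1}$, and $1-sd$ projects $Q^{i-1}$ onto $Z^{i-1}$. If $Q$ is acyclic, $h=s(1-sd)$ satisfies $dh+hd=1$ on both summands of $Q^i=Z^i\oplus sZ^{i+1}$.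

(b) Let $G\to J$ be a K-injective resolution. As $E$ is bounded with finitely generated free terms, $\operatorname{colim}_{W\ni x}\operatorname{Hom}^\bullet(E|_W,G|_W)=\operatorname{Hom}^\bullet_{\mathcal{A}_x}(E_x,G_x)$, and the same formula holds for $J$. The map $\operatorname{Hom}^\bullet(E_x,G_x)\to\operatorname{Hom}^\bullet(E_x,J_x)$ is a quasi-isomorphism since $E_x$ is a bounded complex of projectives. Filtered colimits are exact, so $\operatorname{colim}H^0\operatorname{Hom}^\bullet(E|_W,G|_W)\to\operatorname{colim}\operatorname{Hom}_{D(W)}(E|_W,G|_W)$ is bijective.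
\end{proof}

\begin{proposition}\label{prop:P}
If $N$ is a perfect complex on $X$, there are $E\in\mathfrak{L}(X)$ and a chain map $E\to N$ that is a quasi-isomorphism.
\end{proposition}

\begin{proof}
We kill the cohomology of the cone from the top, one degree at a time, by the following step. Let $u\colon E\to N$ have cone $C$, with $E$ in degrees $\ge m$, and let $\beta=(\nu,\epsilon)\colon B\to Z^{m-1}(C)\subset N^{m-1}\oplus E^m$ be a homomorphism. Thus $d\epsilon=0$ and $d\nu+u\epsilon=0$, so we may extend $E$ to $E'$ by putting $B$ in degree $m-1$ with differential $\epsilon$, and $u$ to a chain map $u'$ by $-\nu$ on $B$. The cone $C'$ of $u'$ is $C$ with $B$ added in degree $m-2$, with differential $-\beta$. If $\bar{\beta}\colon B\to H^{m-1}(C)$ is the induced map, then $H^{m-1}(C')=\operatorname{coker}\bar{\beta}$, there is an exact sequence $0\to H^{m-2}(C)\to H^{m-2}(C')\to\ker\bar{\beta}\to0$, and the other cohomology sheaves are unchanged. We say that $E'$ \emph{absorbs} $B$.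

By compactness there are $c\le d$ such that $H^i(N)=0$ for $i>d$ and $N$ locally has free models $G$ in degrees $\ge c$. For $m=d+1,d,\dots,c$ we construct complexes $E_m$ of finitely generated free modules in degrees $[m,d]$ and maps $E_m\to N$ whose cone $C_m$ has cohomology only in degrees $\le m-1$. Start with $E_{d+1}=0$. Given $E_m$, locally the morphism $E_m\to N\cong G$ is a chain map by Lemma~\ref{lem:local}(b), so $C_m$ is isomorphic in the derived category to $Q=\operatorname{cone}(E_m\to G)$. By Lemma~\ref{lem:local}(a), $Z^{m-1}(Q)$ is locally a summand of $Q^{m-1}$, so $H^{m-1}(C_m)$ is of finite type. By Lemmas~\ref{lem:S2} and~\ref{lem:S1} it has finitely many global generators, and they lift to global sections of $Z^{m-1}(C_m)$. Absorbing the resulting $\mathcal{A}^r$ gives $E_{m-1}$.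

For $m=c$ the local model $Q$ has terms only in degrees $\ge m-1$, so $C_m$ has the single cohomology sheaf $K=H^{m-1}(C_m)$, locally isomorphic to $Z^{m-1}(Q)$. The splittings $Q^i\cong Z^i\oplus Z^{i+1}$ for $i\ge m-1$ give, locally,
\[
K\oplus Q^m\oplus Q^{m+2}\oplus\cdots\cong\bigoplus_{i\ge m-1}Z^i\cong Q^{m-1}\oplus Q^{m+1}\oplus\cdots .
\]
This makes $K$ locally stably free, which is weaker than being a bundle, so we add a free summand and then remove it. By compactness there is $r$ such that $B=K\oplus\mathcal{A}^r$ is a bundle. By Lemma~\ref{lem:S2} the projection $B\to K$ lifts to $Z^{m-1}(C_m)$. After absorbing $B$ the cone $C'$ has the single cohomology sheaf $H^{m-2}(C')\cong\mathcal{A}^r$. Lift this isomorphism to $\mathcal{A}^r\to Z^{m-2}(C')$ and absorb $\mathcal{A}^r$; the cone is now acyclic.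
\end{proof}

\section{Full faithfulness and the cohomology of open subsets}\label{sec:B}

The cover conditions have a uniform meaning at a point. For a hypercover $U_\bullet$ of any space $X$ and $x\in X$, let $I_n(x)=\{a\in I_n:x\in U_{n,a}\}$, a simplicial subset of $I_\bullet$. For a complex $N$ of sheaves on $X$ let $N_{U_n}=\bigoplus_aj_{n,a!}(N|_{U_{n,a}})$, with $j_{n,a}$ the inclusion; these form a simplicial complex of sheaves augmented to $N$, and $\operatorname{Tot}^\oplus N_{U_\bullet}=\bigoplus_nN_{U_n}[n]$ is its direct sum total complex.

\begin{lemma}\label{lem:H}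
Every simplicial map $\partial\Delta^n\to I_\bullet(x)$, $n\ge0$, extends to $\Delta^n$. The map $\operatorname{Tot}^\oplus N_{U_\bullet}\to N$ is a quasi-isomorphism.
\end{lemma}

\begin{proof}
A map $\partial\Delta^n\to I_\bullet(x)$ indexes a component of $(\operatorname{cosk}_{n-1}U_\bullet)_n$ containing $x$, and some $U_{n,a}$ above this component contains $x$. So $I_\bullet(x)$ is a contractible Kan complex, and the augmentation $\mathbb{Z}[I_\bullet(x)]\to\mathbb{Z}$ of its chain complex is a quasi-isomorphism of nonnegatively graded free complexes, hence a homotopy equivalence. On stalks at $x$ our map is $\mathbb{Z}[I_\bullet(x)]\otimes N_x\to N_x$.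
\end{proof}

Let $\mathcal{M}$ be an abelian sheaf with injective resolution $\mathcal{M}\to\mathcal{I}^\bullet$. Since $\mathcal{I}^s(U_n)=\operatorname{Hom}(\mathbb{Z}_{U_n},\mathcal{I}^s)$ and $\mathbb{Z}_{U_\bullet}$ resolves $\mathbb{Z}_X$, the rows of the augmented cosimplicial complex $\mathcal{I}^\bullet(U_\bullet)$ are exact, and this first-quadrant double complex computes $H^*(X,\mathcal{M})$. Filtering by $n$ gives the spectral sequence
\begin{equation}\label{eq:ss}
E_1^{n,s}=\prod_{a\in I_n}H^s(U_{n,a},\mathcal{M})\ \Longrightarrow\ H^{n+s}(X,\mathcal{M}),\qquad d_1=\pm\delta .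
\end{equation}
Its bottom row is the complex $\mathcal{M}(U_\bullet)$ of Corollary~\ref{cor:ff}. For soft $\mathcal{M}$ the abutment vanishes in positive degrees, so classes in the bottom row can only be canceled by cohomology of the open sets $U_{n,a}$, and conversely.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Assume the vanishing. If $B,B'$ are bundles on $X$, they are summands of $\mathcal{A}^n$ and $\mathcal{A}^{n'}$ by Lemma~\ref{lem:S2}, so $\mathcal{M}=\mathcal{H}om(B,B')$ is a summand of the abelian sheaf $\mathcal{A}^{nn'}$ and has no higher cohomology on any open set. Then \eqref{eq:ss} has only the row $s=0$, and $H^n(\mathcal{M}(U_\bullet))=H^n(X,\mathcal{M})$ is $\mathcal{M}(X)$ for $n=0$ and zero otherwise. Apply Corollary~\ref{cor:ff}.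

Conversely, let $q\ge1$ be minimal such that there are an open $V$ and $0\ne\eta\in H^q(V,\mathcal{A})$. Cohomology classes of positive degree vanish locally, so there is an open cover $\{V_i\}$ of $V$ with $\eta|_{V_i}=0$. Take the hypercover of Lemma~\ref{lem:graph} and \eqref{eq:ss} for $\mathcal{M}=\mathcal{A}$. The class $(0,\eta)\in H^q(X,\mathcal{A})\times H^q(V,\mathcal{A})=E_1^{0,q}$ is killed by $\delta$: on the loops the two pullbacks are equal, and on the edges carrying $V_i$ both vanish. So $E_2^{0,q}\ne0$. By minimality of $q$ the rows $1,\dots,q-1$ vanish. Hence the only differential that can be nonzero on $E^{0,q}_r$, $r\ge2$, is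
\[
d_{q+1}\colon E_2^{0,q}=E_{q+1}^{0,q}\to E_{q+1}^{q+1,0}=E_2^{q+1,0}=H^{q+1}(\mathcal{A}(U_\bullet)).
\]
Its kernel $E_\infty^{0,q}$ is a quotient of $H^q(X,\mathcal{A})=0$. So $H^{q+1}(\mathcal{A}(U_\bullet))\ne0$, and $\theta$ is not quasi-fully faithful by Corollary~\ref{cor:ff}.
\end{proof}

The passage from $b=(0,\bar{\beta})$ to $c$ in Proposition~\ref{prop:cocycle} is the case $q=1$ carried out by hand, with the class of Remark~\ref{rem:H1} as $\eta$.

\section{Descent along all hypercovers}\label{sec:C}

The obstruction just found comes from using naive rather than derived morphism complexes on the $U_{n,a}$. We show that the derived theory has descent for objects with bounded cohomology, with no hypothesis on $(X,\mathcal{A})$, and that $(\ast)$ embeds $\mathfrak{L}$ into it.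

\subsection{K-injective complexes}

Let $\mathcal{D}(V)$ be the dg-category of K-injective complexes on $V$, so that $H^0(\mathcal{D}(V))\simeq D(V)$. It has strict shifts and cones, it is a presheaf in $V$, and we extend it to disjoint unions by products. Write $\mathcal{D}'_\bullet$ and $\widehat{\mathcal{D}}$ for the fibrant replacement and homotopy limit of $\mathcal{D}(U_\bullet)$.

\begin{proposition}\label{prop:H}
For any ringed space and any hypercover, $\theta\colon\mathcal{D}(X)\to\widehat{\mathcal{D}}$ is quasi-fully faithful. Its essential image contains every $M$ such that all components of $\tilde{M}_0$ have cohomology sheaves in one fixed range of degrees $[c,d]$.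
\end{proposition}

\begin{proof}
For $J,N\in\mathcal{D}(X)$, adjunction gives $\mathcal{D}(U_n)(J|_{U_n},N|_{U_n})=\operatorname{Hom}^\bullet(J_{U_n},N)$, so the total complex is $\operatorname{Hom}^\bullet(\operatorname{Tot}^\oplus J_{U_\bullet},N)$ up to signs. As $N$ is K-injective, Lemma~\ref{lem:H} shows that $\operatorname{Hom}^\bullet(J,N)$ maps quasi-isomorphically to it. Lemma~\ref{lem:hom} gives quasi-full faithfulness.

For the second claim we use induction on $d-c$. The data $\phi_\alpha$ of Lemma~\ref{lem:formal}(iv) are coherent only up to homotopy, but they act strictly on cohomology sheaves. So we glue the lowest cohomology sheaf, map it to $M$, and pass to the cone.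

\emph{Gluing.} All $\tilde{M}_n\cong\alpha_*\tilde{M}_0$ have cohomology in $[c,d]$. Let $F_n=H^c(\tilde{M}_n)$, with components $F_\sigma$, and keep the letter $\phi_\alpha$ for the induced isomorphisms $\alpha_*F_m\to F_n$. For $\sigma\in I_n$ with vertices $a_0,\dots,a_n$, the inclusion of the $i$-th vertex gives $\psi_i^\sigma\colon F_{a_i}\to F_\sigma$ on $U_{n,\sigma}$. For an edge $e$ from $a$ to $b$ put $t_e=(\psi_1^e)^{-1}\psi_0^e\colon F_a\to F_b$ on $U_{1,e}$. If $e$ is the edge $(i,j)$ of $\sigma$, $i<j$, given by $\beta\colon[1]\to[n]$, then $\psi_i^\sigma=\phi_\beta\psi_0^e$ and $\psi_j^\sigma=\phi_\beta\psi_1^e$, so $t_e=(\psi_j^\sigma)^{-1}\psi_i^\sigma$ on $U_{n,\sigma}$. In particular $t_{e_{02}}=t_{e_{12}}t_{e_{01}}$ on a $2$-simplex. If $e=s_0a$ is degenerate, then $U_{1,e}=U_{0,a}$, and for $\beta\colon[1]\to[0]$ we get $\phi_\beta\psi_0^e=1=\phi_\beta\psi_1^e$, so $t_e=1$.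

Let $e,e'\in I_1(x)$ both go from $a$ to $b$. By Lemma~\ref{lem:H} there is a simplex in $I_2(x)$ with edges $e_{01}=s_0a$, $e_{12}=e'$, $e_{02}=e$, so $t_e=t_{e'}$ near $x$. Hence the $t_e$ glue to an isomorphism $t_{ab}$ on $U_{0,a}\cap U_{0,b}$, which the $U_{1,e}$ cover. At $x\in U_{0,a}\cap U_{0,b}\cap U_{0,a'}$ choose edges $a\to b$, $b\to a'$, $a\to a'$ in $I_1(x)$ and fill the triangle; this gives $t_{aa'}=t_{ba'}t_{ab}$. So there are a module $F$ on $X$ and isomorphisms $g_a\colon F|_{U_{0,a}}\to F_a$ with $g_b=t_{ab}g_a$. The isomorphism $g_\sigma=\psi_i^\sigma g_{a_i}$ does not depend on $i$, and the resulting $g_n\colon F|_{U_n}\to F_n$ satisfy $g_n=\phi_\alpha\circ\alpha_*(g_m)$.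

\emph{The map to $M$.} Let $J$ be a K-injective resolution of $F[-c]$ and $K^n=\mathcal{D}'_n((\theta J)_n,M_n)$. Through $\mu_n$,
\[
H^s(K^n)\cong\operatorname{Hom}_{D(U_n)}(F|_{U_n}[-c],\tilde{M}_n[s]).
\]
Since $\tilde{M}_n$ has cohomology in degrees $\ge c$, this is $0$ for $s<0$ and $\operatorname{Hom}(F|_{U_n},F_n)$ for $s=0$, with $\alpha$ acting by $g\mapsto\phi_\alpha\circ\alpha_*(g)$. By Lemma~\ref{lem:tot}(a) we may replace $K^n$ by $\tau_{\ge0}K^n=(\operatorname{coker}d^{-1}\to(K^n)^1\to\cdots)$. Then total degree $0$ has the single term $\operatorname{coker}d^{-1}$ at level $0$, and total degree $-1$ is zero, so $H^0(\operatorname{Tot}K)$ is the kernel of $\delta\colon H^0(K^0)\to H^0(K^1)$. Both cofaces send $g_0$ to $g_1$. By Lemma~\ref{lem:hom} there is $f\colon\theta J\to M$ such that $f_0$ induces the isomorphism $g_0$ on $H^c$.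

\emph{Induction.} Let $Y$ be a cone of $f$ in $H^0(\widehat{\mathcal{D}})$, given by Lemma~\ref{lem:formal}(ii). Then $\tilde{Y}_0$ is a cone of $f_0$, and the long exact sequence shows that its cohomology lies in $[c+1,d]$. If $c=d$, then $\tilde{Y}_0\cong0$, so $f_0$ is invertible, and so is $f$ by Lemma~\ref{lem:formal}(i). Otherwise $Y\cong\theta N'$ by induction, the connecting morphism $\theta N'[-1]\to\theta J$ comes from some $N'[-1]\to J$ by full faithfulness, and $M\cong\theta(\operatorname{cone}(N'[-1]\to J))$ since $\theta$ is exact.
\end{proof}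

\subsection{Comparing $\mathfrak{L}$ with $\mathcal{D}$}

To use Lemma~\ref{lem:formal}(iii) we need maps of presheaves, and chosen resolutions need not be compatible with restriction. We therefore make the resolution part of the object. Let $\mathcal{G}(V)$ have objects $(E,I,u)$ with $E\in\mathfrak{L}(V)$, $I\in\mathcal{D}(V)$ and $u\colon E\to I$ a quasi-isomorphism, and let
\[
\mathcal{G}(V)\bigl((E,I,u),(F,J,v)\bigr)=\{g\in\operatorname{Hom}^\bullet(\operatorname{cone}u,\operatorname{cone}v):g(I)\subset J\}.
\]
Since $I$ and $J$ are subcomplexes of the cones, this is a subcomplex closed under composition, and $\mathcal{G}$ is a presheaf of dg-categories, extended to disjoint unions by products. Restricting $g$ to $I$ gives $\mathcal{G}\to\mathcal{D}$. The map induced by $g$ on quotients $E[1]\to F[1]$, multiplied by $(-1)^{\deg g}$ to undo the shift, gives $\mathcal{G}\to\mathfrak{L}$.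

\begin{lemma}\label{lem:G}
For every open $V$, $\mathcal{G}(V)\to\mathfrak{L}(V)$ is a quasi-equivalence. Under $(\ast)$, $\mathcal{G}(V)\to\mathcal{D}(V)$ is quasi-fully faithful.
\end{lemma}

\begin{proof}
As graded modules $\operatorname{cone}u=I\oplus E[1]$, so both functors are surjective on morphism complexes. The first is surjective on objects because resolutions exist, and its kernel on morphisms is $\operatorname{Hom}^\bullet(\operatorname{cone}u,J)$, acyclic because $\operatorname{cone}u$ is acyclic and $J$ is K-injective. The kernel of the second is $\operatorname{Hom}^\bullet(E[1],\operatorname{cone}v)$, the cone of $\operatorname{Hom}^\bullet(E[1],F)\to\operatorname{Hom}^\bullet(E[1],J)$. So we must show that $H^s\operatorname{Hom}^\bullet(E,F)\to\operatorname{Hom}_{D(V)}(E,F[s])$ is bijective for all $s$. Splitting off the top term of $E$ or $F$, a subcomplex that is a graded summand, gives long exact sequences on both sides, so by induction and the five lemma we may take $E,F$ to be single bundles. Then the claim is $\operatorname{Ext}^q(E,F)=0$ for $q\ge1$. Let $F\to\mathcal{I}^\bullet$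 be a resolution by injective modules. Then $\mathcal{H}om(E,\mathcal{I}^\bullet)$ resolves $\mathcal{H}om(E,F)$, since $E$ is a bundle, and its terms are flabby, since a map $j_!(E|_W)\to\mathcal{I}^s$ extends to $E\supset j_!(E|_W)$. Taking global sections gives $\operatorname{Ext}^q(E,F)=H^q(V,\mathcal{H}om(E,F))$, which vanishes by $(\ast)$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Extending the two projections to fibrant replacements gives a commutative diagram
\[
\begin{array}{ccccc}
\mathfrak{L}(X)&\longleftarrow&\mathcal{G}(X)&\longrightarrow&\mathcal{D}(X)\\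
\downarrow&&\downarrow&&\downarrow\\
\widehat{\mathfrak{L}}&\longleftarrow&\widehat{\mathcal{G}}&\longrightarrow&\widehat{\mathcal{D}}
\end{array}
\]
By Lemmas~\ref{lem:G} and~\ref{lem:formal}(iii), the left horizontal arrows are quasi-equivalences and the right ones are quasi-fully faithful. So it suffices to prove that the middle vertical arrow is a quasi-equivalence. It is quasi-fully faithful because the right vertical arrow is, by Proposition~\ref{prop:H}.

Let $M\in\widehat{\mathcal{G}}$ with $\tilde{M}_0=(E_a,I_a,u_a)_{a\in I_0}$. For its image in $\widehat{\mathcal{D}}$ we may take $(I_a)_a$ as level-$0$ representative. The complexes $E_a$ are bounded, but a priori not uniformly; compactness repairs this. Let $U_{0,a_1},\dots,U_{0,a_r}$ cover $X$, with $E_{a_1},\dots,E_{a_r}$ in degrees $[c,d]$. For $b\in I_0$ and $x\in U_{0,b}$ choose $s$ with $x\in U_{0,a_s}$ and an edge $e\in I_1(x)$ from $a_s$ to $b$. By Lemma~\ref{lem:formal}(iv), $I_b\cong I_{a_s}$ in $D(U_{1,e})$, so all $I_b$ have cohomology in $[c,d]$. By Proposition~\ref{prop:H} the image of $M$ is isomorphic to $\theta N$ with $N\in\mathcal{D}(X)$.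 At level $0$ this gives $N|_{U_{0,a}}\cong I_a\cong E_a$ in $D(U_{0,a})$, so $N$ is perfect. Proposition~\ref{prop:P} gives a quasi-isomorphism $u\colon E\to N$ with $E\in\mathfrak{L}(X)$. The image of $(E,N,u)\in\mathcal{G}(X)$ and $M$ become isomorphic in $H^0(\widehat{\mathcal{D}})$, hence are isomorphic in $H^0(\widehat{\mathcal{G}})$.

Now let $V\subset X$ be open and paracompact, and $E,F$ bundles on $V$. Each point of $V$ has a compact neighborhood $O\subset V$ over which $\mathcal{H}om(E,F)$ is isomorphic, as an abelian sheaf, to some $\mathcal{A}^N$. A closed subset of $V$ contained in $O$ is compact, hence closed in $X$, so sections over it extend to $O$. By the local criterion $\mathcal{H}om(E,F)$ is soft on $V$, hence acyclic. Open subsets of a metrizable space are metrizable, hence paracompact.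
\end{proof}

The last paragraph, with $E=F=\mathcal{A}$, shows that an open set violating the condition of Theorem~\ref{thm:B} cannot be paracompact. Condition $(\ast)$ contains that condition. It also concerns bundles defined only on $V$, to which Lemma~\ref{lem:S2} does not apply; these occur because objects of $\widehat{\mathfrak{L}}$ are made of them.

\section{\v{C}ech nerves}\label{sec:D}

Let $U_\bullet$ be the \v{C}ech nerve of an open cover $\{U_i\}$ of $X$. For bundles $B,B'$ on $X$, $\mathcal{H}om(B,B')$ is a module over the soft sheaf of rings $\mathcal{E}nd(B)$, so Lemma~\ref{lem:S3} with $V=X$ and Corollary~\ref{cor:ff} show that $\theta$ is quasi-fully faithful. This is the first part of Theorem~\ref{thm:D}.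

For essential surjectivity, $(\ast)$ may fail on the $U_{i_0\dots i_n}$, so the comparison with $\mathcal{D}$ is lost. Instead we embed $\mathfrak{L}$ as a full subcategory in $\mathcal{K}$, where $\mathcal{K}(V)$ is the dg-category of all complexes of $\mathcal{A}|_V$-modules with morphism complexes $\operatorname{Hom}^\bullet$, extended to disjoint unions by products. There, pushforwards and products are available, and they let us construct the best approximation $\theta T\to M$ of an object $M$ by a global complex. A \v{C}ech nerve splits over each $U_i$, and this will show that the approximation is an isomorphism.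

For an open $W\subset X$, with inclusion $w$, let $C^W_n=\prod\mathcal{K}(U_{i_0\dots i_n}\cap W)$, with fibrant replacement $C'^W_\bullet$, homotopy limit $\widehat{C}^W$ and natural functor $\theta_W\colon\mathcal{K}(W)\to\widehat{C}^W$. We drop $W$ when $W=X$. If $\rho\colon C'_\bullet\to C'^W_\bullet$ extends the restriction $C_\bullet\to C^W_\bullet$, the induced $\rho\colon\widehat{C}\to\widehat{C}^W$ satisfies $\rho\theta=\theta_W\circ(-)|_W$. Fix $M\in\widehat{C}$, with $\tilde{M}_n$ and $\mu_n$ as in Lemma~\ref{lem:formal}(iv).

\begin{lemma}\label{lem:step1}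
There are $T\in\mathcal{K}(X)$ and a closed degree-$0$ morphism $\varepsilon\colon\theta T\to M$ such that for all $W$, $\rho$ as above and $P\in\mathcal{K}(W)$, the map $\mathcal{K}(W)(P,T|_W)\to\widehat{C}^W(\theta_WP,\rho M)$, $g\mapsto\rho(\varepsilon)\circ\theta_W(g)$, is a quasi-isomorphism.
\end{lemma}

\begin{proof}
For $W=X$ this is a representability statement. A right module over $\mathcal{K}(X)$ is a dg-functor $\Phi\colon\mathcal{K}(X)^{\mathrm{op}}\to Ch(k)$. Inverting objectwise quasi-isomorphisms gives a triangulated category in which short exact sequences give triangles, and morphisms from $h_T=\mathcal{K}(X)(-,T)$ to $\Phi$ are the elements of $H^0\Phi(T)$. Call $\Phi$ \emph{quasi-representable} if it is isomorphic there to some $h_T$; the isomorphism is then a quasi-isomorphism $h_T\to\Phi$, $g\mapsto\Phi(g)\varepsilon$, for a cocycle $\varepsilon\in\Phi(T)^0$. Such modules are closed under shifts and under cones, since a morphism $h_T\to h_{T'}$ comes from a chain map $g$ and has cone $h_{\operatorname{cone}g}$. They are closed under products, since products of quasi-isomorphisms are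 quasi-isomorphisms and $\prod h_{T_l}=h_{\prod T_l}$.

Let $\Phi^n(P)=C'_n((\theta P)_n,M_n)$. Composition with $\mu_n$ gives a quasi-isomorphism to $\Phi^n$ from the module
\[
P\mapsto C_n(P|_{U_n},\tilde{M}_n)=\mathcal{K}(X)\Bigl(P,\prod_aj_{n,a*}\tilde{M}_{n,a}\Bigr),
\]
so $\Phi^n$ is quasi-representable. The quotients $\operatorname{Tot}_{\le p}=\prod_{n\le p}\Phi^n[-n]$ of $\operatorname{Tot}\Phi^\bullet$ are quasi-representable by induction, through $0\to\Phi^p[-p]\to\operatorname{Tot}_{\le p}\to\operatorname{Tot}_{\le p-1}\to0$. They form a tower of surjections $\pi$ with limit $\operatorname{Tot}\Phi^\bullet$, so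
\[
0\to\operatorname{Tot}\Phi^\bullet\to\prod_p\operatorname{Tot}_{\le p}\xrightarrow{(x_p)\mapsto(x_p-\pi x_{p+1})}\prod_p\operatorname{Tot}_{\le p}\to0
\]
is exact, and $\operatorname{Tot}\Phi^\bullet$ is quasi-representable. By Lemma~\ref{lem:hom} so is $P\mapsto\widehat{C}(\theta P,M)$. This gives $T$ and $\varepsilon$.

For general $W$ we test on $w_!P$, whose restriction to $W$ is $P$. The map in the statement is the composite
\[
\mathcal{K}(W)(P,T|_W)=\mathcal{K}(X)(w_!P,T)\to\widehat{C}(\theta w_!P,M)\xrightarrow{\ \rho\ }\widehat{C}^W(\theta_WP,\rho M),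
\]
and the first arrow is a quasi-isomorphism by the case $W=X$. At level $n$, composition with $\mu_n$ and $\rho(\mu_n)$ identifies $\rho$, up to quasi-isomorphism, with the restriction $C_n((w_!P)|_{U_n},\tilde{M}_n)\to C^W_n(P|_{U_n\cap W},\tilde{M}_n|_{U_n\cap W})$. This is an isomorphism, since $(w_!P)|_{U_{n,a}}$ is the extension by zero of $P|_{U_{n,a}\cap W}$. Lemmas~\ref{lem:tot}(a) and~\ref{lem:hom} finish the proof.
\end{proof}

Over $W=U_i$ one can prepend the index $i$ to any tuple without changing the open set. On cochains this is a contraction. To use it on objects of $\widehat{C}$ it has to be expressed as a map of diagrams.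

\begin{lemma}\label{lem:step2}
Let $W=U_i$. Then $\theta_W$ is quasi-fully faithful. There are a choice of $\rho$ and a dg-functor $\Psi\colon C'_0\to\widehat{C}^W$ such that $\rho\colon\widehat{C}\to\widehat{C}^W$ is the projection to $C'_0$ followed by $\Psi$, and $\Psi\circ\iota\colon C_0\to\widehat{C}^W$ is the projection to $\mathcal{K}(U_i)$ followed by $\theta_W$.
\end{lemma}

\begin{proof}
For $P,P'\in\mathcal{K}(W)$ the formula $(hs)_{k_0\dots k_{n-1}}=s_{ik_0\dots k_{n-1}}$ contracts the rows of the augmented cosimplicial complex $C^W_\bullet(P,P')$, by the computation in Lemma~\ref{lem:S3} with a single term, and it commutes with $d$. Lemmas~\ref{lem:tot}(b) and~\ref{lem:hom} give the first claim.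

Let $c\colon\Delta\to\Delta$ adjoin a new least element: $c[n]=[n+1]$, $c(\alpha)(0)=0$, $c(\alpha)(j+1)=\alpha(j)+1$. The maps $\partial_n\colon[n]\to[n+1]$, $j\mapsto j+1$, and $v_n\colon[0]\to[n+1]$, $0\mapsto0$, satisfy $c(\alpha)\partial_m=\partial_n\alpha$ and $c(\alpha)v_m=v_n$, so they give maps of diagrams $\partial_*\colon C'\to C'\circ c$ and $v_*$ from the constant diagram $C'_0$ to $C'\circ c$. Since $U_{k_0\dots k_n}\cap W=U_{ik_0\dots k_n}$, the projections $(r_nN)_{k_0\dots k_n}=N_{ik_0\dots k_n}$ define a map of diagrams $r\colon C\circ c\to C^W$. As $C\circ c\to C'\circ c$ is an objectwise trivial cofibration, $r$ extends to $r'\colon C'\circ c\to C'^W$. For $N\in C_n$ the component of $r_n\partial_{n*}N$ at $(k_0,\dots,k_n)$ is $N_{k_0\dots k_n}$ restricted to $U_{k_0\dots k_n}\cap W$, so $\rho=r'\circ\partial_*$ extends restriction. Let $\Psi=(r'_n\circ v_{n*})_n$. For an object or morphism $y$ of $\widehat{C}$ we have $\partial_{n*}y_n=y_{n+1}=v_{n*}y_0$, so $\rho y=\Psi(y_0)$. For $N\in C_0$ the component of $r_nv_{n*}N$ at $(k_0,\dots,k_n)$ is the restriction of $N_i$, and likewise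 for morphisms, which is the last claim.
\end{proof}

This is the step that is special to \v{C}ech nerves. For the hypercover of Theorem~\ref{thm:A} and its component $W=X$ of $U_0$, the analogue of $\theta_W$ is not quasi-fully faithful on $\mathcal{A}$.

\begin{lemma}\label{lem:step3}
The morphism $\varepsilon$ is invertible in $H^0(\widehat{C})$. Write $\varepsilon_0=\mu_0\circ\iota(g)$ in $H^0(C'_0)$, with $g=(g_i)$; then each $g_i\colon T|_{U_i}\to\tilde{M}_{0,i}$ is a homotopy equivalence.
\end{lemma}

\begin{proof}
For $W=U_i$, Lemma~\ref{lem:step2} gives $\rho(\varepsilon)=\Psi(\varepsilon_0)=\Psi(\mu_0)\circ\theta_W(g_i)$ in $H^0(\widehat{C}^W)$. So on cohomology the map of Lemma~\ref{lem:step1} factors as composition with $g_i$, then $\theta_W$, then composition with $\Psi(\mu_0)$. The last two are isomorphisms, hence composition with $g_i$ is a quasi-isomorphism $\mathcal{K}(W)(P,T|_W)\to\mathcal{K}(W)(P,\tilde{M}_{0,i})$ for all $P$, and $g_i$ is invertible in $H^0(\mathcal{K}(W))$. Thus $\varepsilon_0$ is invertible; apply Lemma~\ref{lem:formal}(i).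
\end{proof}

So far no hypothesis on $(X,\mathcal{A})$ was used. It remains to replace $T$ by a complex of bundles. Proposition~\ref{prop:P} gives one up to quasi-isomorphism, whereas invertibility in the homotopy limit requires a homotopy equivalence on each $U_i$. Central cut-offs close this gap.

\begin{proof}[End of the proof of Theorem~\ref{thm:D}]
Let $\mathcal{R}\to Z(\mathcal{A})$ with $\mathcal{R}$ soft; for commutative $\mathcal{A}$ take $\mathcal{R}=\mathcal{A}$. Let $M\in\widehat{\mathfrak{L}}=\operatorname{holim}\mathfrak{L}(U_\bullet)$. The functor $\widehat{\mathfrak{L}}\to\widehat{C}$ is quasi-fully faithful by Lemma~\ref{lem:formal}(iii); we apply the three lemmas to the image of $M$, with $\tilde{M}_n\in\mathfrak{L}(U_n)$. By Lemma~\ref{lem:step3}, $T$ is perfect, so there is a quasi-isomorphism $u\colon E\to T$ with $E\in\mathfrak{L}(X)$. The morphism $\varepsilon\circ\theta(u)$ comes from a morphism $f\colon\theta E\to M$ in $H^0(\widehat{\mathfrak{L}})$. Let $Y$ be its cone, given by Lemma~\ref{lem:formal}(ii), and $Y_i\in\mathfrak{L}(U_i)$ the components of $\tilde{Y}_0$. Then $Y_i$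 is homotopy equivalent to the cone of the quasi-isomorphism $g_i\circ u|_{U_i}$, so it is acyclic. We show that it is contractible on $U_i$.

Local contractibility on $U_i$ alone would give a cover of $U_i$, to which Lemma~\ref{lem:S3} does not apply; the compatibility of the $Y_i$ gives a cover of $X$. For $x\in X$ choose $j$ with $x\in U_j$ and, by Lemma~\ref{lem:local}(a), an open $W_x\subset U_j$ containing $x$ on which $Y_j$ is contractible. By Lemma~\ref{lem:formal}(iv), $Y_i$ and $Y_j$ are homotopy equivalent on $U_{ij}$, so $Y_i$ is contractible on $U_i\cap W_x$ for every $i$. Let $W_1,\dots,W_m$ be finitely many of the $W_x$ covering $X$.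

The terms of the bounded complex $\mathcal{E}=\mathcal{H}om^\bullet(Y_i,Y_i)$ are $\mathcal{R}|_{U_i}$-modules, by $(\phi\chi)(y)=\phi(y)\chi$; this map is $\mathcal{A}$-linear because $\chi$ acts through the center. By Lemmas~\ref{lem:S3} and~\ref{lem:tot}(c), $\mathcal{E}(U_i)$ is quasi-isomorphic to the total complex of $[p]\mapsto\prod\mathcal{E}(U_i\cap W_{k_0\dots k_p})$. Each factor is the endomorphism complex of a contractible complex, hence acyclic, so $\mathcal{E}(U_i)$ is acyclic by Lemma~\ref{lem:tot}(a). Thus the identity of $Y_i$ is null-homotopic. Then $\tilde{Y}_0\cong0$, $f_0$ is invertible, and $\theta E\cong M$ by Lemma~\ref{lem:formal}(i).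
\end{proof}

Without $\mathcal{R}$, the terms of $\mathcal{E}$ are modules over the sheaves $\mathcal{E}nd(Y_i^p)$, which are defined only on $U_i$, and Lemma~\ref{lem:S3} needs a soft sheaf of rings on all of $X$. This is the only place where the center is used.

\begin{thebibliography}{9}

\bibitem{God} Godement, \emph{Th\'eorie des faisceaux}.

\bibitem{Lur} Lurie, \emph{Higher Topos Theory}.

\bibitem{Spa} Spaltenstein, Compositio Math. 65 (1988).

\bibitem{Tab} Tabuada, C. R. Acad. Sci. Paris 340 (2005).

\bibitem{Wei} Zhaoting Wei, \emph{The descent of twisted perfect complexes on a space with soft structure sheaf}, arXiv:1605.07111 (2016).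

\end{thebibliography}
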